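\title{A coclass tree of nilpotent semigroup algebras that is not periodic}

\begin{abstract}
For a field $K$, the contracted semigroup algebras $KS$ of the finite nilpotent semigroups $S$ of coclass $r$ form a graph whose components are rooted trees. A conjecture posed by Distler and Eick predicts that every maximal coclass tree in this graph is weakly virtually periodic. We construct a field $K\subset\mathbb R$ over which the conjecture fails for every $r\ge2$. The reason is a pair of semigroups of class $c$ whose algebras are isomorphic exactly when $2$ is a $(c-2)$-th power in $K$. We also show that the conjecture holds for $r\in\{0,1\}$ over every field, and that the tree used in the counterexample is weakly virtually periodic over fields of positive characteristic and over finitely generated, algebraically closed and real closed fields.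
\end{abstract}

\section{Coclass graphs and the periodicity conjecture}\label{sec:intro}

\subsection*{Class and coclass}

A semigroup with zero or an associative algebra $O$ (no identity element is assumed) is \emph{nilpotent} if there is an integer $c$ such that every product of $c+1$ elements is zero. The least such $c$ is the \emph{class} $\operatorname{cl}(O)$. It is the length of the series $O>O^2>\dots>O^c>O^{c+1}=\{0\}$, where $O^i$ is the set of products of $i$ elements (for an algebra, their span). If $O$ is a finite nilpotent semigroup with $n$ nonzero elements, or a nilpotent algebra of finite dimension $n$, its \emph{coclass} is $\operatorname{cc}(O)=n-\operatorname{cl}(O)$.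

Let $S$ be a finite nilpotent semigroup of class $c$. Its nonzero elements are partitioned into the $c$ nonempty \emph{layers} $S^i\setminus S^{i+1}$, $1\le i\le c$, so
\begin{equation}\label{eq:layers}
\operatorname{cc}(S)=\sum_{i=1}^{c}\bigl(|S^i\setminus S^{i+1}|-1\bigr).
\end{equation}
An element of the $i$-th layer is a product of $i$ elements, none of which lies in $S^2$. Hence $S$ is generated by its first layer, and if the first layer is a single element $u$, then $S=\{0,u,\dots,u^c\}$ has coclass $0$. The coclass thus counts by how many elements $S$ exceeds the monogenic semigroup of the same class.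

Let $K$ be a field. The \emph{contracted semigroup algebra} $KS$ is the quotient of the semigroup algebra $K[S]$ by the ideal spanned by the zero of $S$. The nonzero elements of $S$ form a basis of $KS$, and they multiply as in $S$. Conversely, if a basis of an algebra together with $0$ is closed under multiplication, it forms a semigroup $S$ and the algebra is $KS$. Since $(KS)^i$ is spanned by the nonzero elements of $S^i$, the dimension of $(KS)^i/(KS)^{i+1}$ is the size of the $i$-th layer, and $KS$ has the same class and coclass as $S$.

\subsection*{The graph and the conjecture}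

Fix an integer $r\ge0$ and a field $K$. The directed labeled graph $\mathcal G_{r,K}$ has one vertex for each isomorphism type of algebras $KS$, where $S$ ranges over the finite nilpotent semigroups of coclass $r$. There is an edge $A\to B$ if $B/B^c\cong A$, where $c$ is the class of $B$; then $A$ is the \emph{parent} of $B$, and $B$ is a \emph{child} of $A$. The label of a vertex $A$ is the number of isomorphism types of semigroups $S$ of coclass $r$ with $KS\cong A$. Each vertex has at most one parent, and the parent has smaller class, so every connected component is a rooted tree.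

An infinite path in a rooted tree is \emph{maximal} if it starts at the root. For a vertex $A$, let $\mathcal T(A)$ be the subgraph consisting of all paths starting at $A$; it is a rooted tree with root $A$. It is a \emph{coclass tree} if it contains a unique maximal infinite path, and a coclass tree $\mathcal T(A)$ is \emph{maximal} if $A$ is a root of $\mathcal G_{r,K}$ or the parent of $A$ lies on more than one maximal infinite path. We write $\overline{\mathcal T}(A)$ for $\mathcal T(A)$ without its labels. A maximal coclass tree with maximal infinite path $V_1\to V_2\to\cdots$ is \emph{weakly virtually periodic} if there are positive integers $l$ and $k$ with $\overline{\mathcal T}(V_l)\cong\overline{\mathcal T}(V_{l+k})$ as rooted trees. The following conjecture is posed in \cite{DE}.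

\begin{quote}
\textbf{Conjecture.} \emph{For every $r\ge0$ and every field $K$, every maximal coclass tree in $\mathcal G_{r,K}$ is weakly virtually periodic.}
\end{quote}

By \eqref{eq:layers}, all but at most $r$ layers of a semigroup of coclass $r$ are single elements. A semigroup of large class is therefore a long thin object with at most $r$ extra elements, and one expects that only boundedly many patterns occur and that they recur as the class grows. The simplest family is the following. For $l\ge1$ let $A_l=A_l^{(r)}$ be the algebra $KS$ of
\[
S=\{0,u,\dots,u^l,x_1,\dots,x_r\},\qquad u^iu^j=u^{i+j}\ (=0\text{ if }i+j>l),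
\]
with all other products equal to $0$. It has class $l$ and coclass $r$, and $A_{l+1}/A_{l+1}^{\,l+1}\cong A_l$. So $A_1\to A_2\to\cdots$ is an infinite path in $\mathcal G_{r,K}$.

\begin{example}\label{ex:labels}
Passing from $S$ to $KS$ merges many semigroups. Let $r=1$ and $2\le d\le l-1$, and let $S_d=\{0,u,\dots,u^l,v\}$, where $v$ multiplies like $u^d$: $u^iv=vu^i=u^{d+i}$ and $v^2=u^{2d}$. In $KS_d$ the element $x=v-u^d$ annihilates everything, so $KS_d\cong A_l$. The $S_d$ are pairwise non-isomorphic, since $u$ is the only element with nonzero $l$-th power and $uv=u^{d+1}$ determines $d$. The label of $A_l^{(1)}$ is thus at least $l-2$. Labels along the path are unbounded, and a periodicity statement of the above form has to disregard them.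
\end{example}

\subsection*{Results}

We show in Corollary~\ref{cor:shape} that for $r\ge1$ the tree $\mathcal T(A_1)$ is a maximal coclass tree with maximal infinite path $A_1\to A_2\to\cdots$. We denote it by $\mathcal T^{(r)}_K$.

By Dirichlet's theorem, every residue class $1\bmod j!$ contains infinitely many primes. Choose odd primes
\[
p_1<q_1<p_2<q_2<\cdots\qquad\text{with}\qquad p_j\equiv q_j\equiv1\bmod j!,
\]
and put $M=\{p_j:j\ge1\}$. Let $K_M$ be the smallest subfield of $\mathbb R$ that, for each $\ell\in M$, contains the real $\ell$-th root of each of its elements. (It is the intersection of all subfields of $\mathbb R$ with this property.)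

\begin{theorem}\label{thm:A}
Let $K=K_M$ and $r\ge2$. The maximal coclass tree $\mathcal T^{(r)}_K$ in $\mathcal G_{r,K}$ is not weakly virtually periodic. So the conjecture is false for every $r\ge2$.
\end{theorem}

\begin{theorem}\label{thm:B}
For $r\in\{0,1\}$ and every field $K$ the conjecture holds, with $k=1$ for $r=0$ and $k=2$ for $r=1$.
\end{theorem}

Thus $r=2$ is the smallest coclass in which the conjecture fails. The third result describes fields over which the tree of Theorem~\ref{thm:A} is periodic. Put $K^{*n}=\{t^n:t\in K^*\}$. A function $f$ on the positive integers is \emph{eventually periodic} if $f(n+k)=f(n)$ for some $k\ge1$ and all large $n$, and a set of positive integers is eventually periodic if its indicator function is.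

\begin{theorem}\label{thm:C}
Suppose that $K$ satisfies
\begin{itemize}
\item[(P)] for every $\theta\in K^*$ algebraic over the prime field, the set $\{n\ge1:\theta\in K^{*n}\}$ is eventually periodic.
\end{itemize}
Then for all $r\ge1$ the maximal coclass tree $\mathcal T^{(r)}_K$ is weakly virtually periodic. Property \textup{(P)} holds for all fields of positive characteristic, all finitely generated fields, all algebraically closed fields and all real closed fields.
\end{theorem}

Theorem~\ref{thm:C} concerns this one tree only. We do not claim the full conjecture for fields with (P) when $r\ge2$.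

All three theorems come from one description of $\mathcal T^{(r)}_K$. The tree is a path with leaves attached, so its shape is recorded by the number $f(c)$ of vertices of class $c$ (Section~\ref{sec:shape}). These vertices are the classes of a finite set $X_c$ of integer parameters under an equivalence relation $\sim_c$. The set $X_c$ depends only on the parity of $c$ for large $c$ (Section~\ref{sec:stable}), which confirms the combinatorial expectation above. The relation $\sim_c$, however, depends on the subgroup $K^{*(c-2)}$ of $K^*$ (Section~\ref{sec:iso}), and nothing forces that subgroup to vary periodically with $c$.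

\section{Two semigroups of coclass two}\label{sec:example}

Let $c\ge3$. On the set $\{0,u,\dots,u^c,x,y\}$ define two multiplications, in which powers of $u$ multiply as usual, $u^{c+1}=0$, and the only nonzero products involving $x$ or $y$ are
\[
S_1:\quad x^2=y^2=xu=u^c,\qquad\qquad S_2:\quad x^2=y^2=xu=yu=u^c .
\]
Every product of three elements involving $x$ or $y$ is $0$ in both bracketings, so $S_1$ and $S_2$ are semigroups. Both have class $c$ and coclass $2$, and setting $u^c=0$ gives $A_{c-1}^{(2)}$. So $KS_1$ and $KS_2$ are children of $A_{c-1}$, and we ask whether they are the same child.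

Let $\operatorname{char}K\ne2$ and write $u',x',y'$ for the generators of $S_2$. The image of $y$ under an isomorphism $KS_1\to KS_2$ should be annihilated by $u'$, which suggests $x'-y'$, and the image of $x$ should have product $0$ with it, which suggests $x'+y'$. So try
\[
u\mapsto au',\qquad x\mapsto b(x'+y'),\qquad y\mapsto b(x'-y'),\qquad a,b\in K^*.
\]
The relations $xy=yx=yu=ux=uy=0$ are preserved for all $a,b$. Since $u^c\mapsto a^cu'^c$, the relations $x^2=y^2=u^c$ require $2b^2=a^c$, and $xu=u^c$ requires $2ab=a^c$. The second equation gives $b=a^{c-1}/2$, and the first then becomes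
\[
a^{c-2}=2 .
\]
For $c=3$ we may take $a=b=2$; for $c=4$ we need $\sqrt2\in K$.

The condition is not an artifact of the ansatz. Both algebras carry a bilinear form on $\langle x,y\rangle$, given by the coefficient of $u^c$ in a product, and a linear form, given by the coefficient of $u^c$ in the commutator with $u$. The bilinear form has matrix $B=I_2$ in both cases, and the linear form is the row vector $D=(1,0)$ for $S_1$ and $D=(1,1)$ for $S_2$. The number $DB^{-1}D^{\top}$ does not depend on the basis of $\langle x,y\rangle$, and it equals $1$ and $2$ respectively. Replacing $u$ by $au$ multiplies $B$ by $a^{-c}$ and $D$ by $a^{1-c}$, hence $DB^{-1}D^{\top}$ by $a^{2-c}$. This indicates that $DB^{-1}D^\top$ is an invariant modulo $K^{*(c-2)}$, and Lemma~\ref{lem:key} proves that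
\[
KS_1\cong KS_2\iff 2\in K^{*(c-2)} .
\]
Over $\mathbb R$ the two algebras are isomorphic for all $c$, over $\mathbb Q$ only for $c=3$, and both behaviors are compatible with periodicity. Over a field in which the set of $n$ with $2\in K^{*n}$ is not eventually periodic, the two children of $A_{c-1}$ merge and split irregularly. To turn this into a statement about the tree we have to know all children of $A_{c-1}$, since other pairs might compensate.

\section{The shape of the tree through the \texorpdfstring{$A_l$}{Al}}\label{sec:shape}

Let $r\ge1$. A descendant $KS$ of $A_1$ has $KS/(KS)^2\cong A_1$ of dimension $r+1$. By \eqref{eq:layers}, the first layer of $S$ then uses up the whole coclass, and all further layers are single elements. We first show that they are the powers of one generator.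

\begin{lemma}\label{lem:spine}
Let $S$ be a nilpotent semigroup of class $c\ge3$ with $|S^i\setminus S^{i+1}|=1$ for $2\le i\le c$. Then there is $u\in S\setminus S^2$ with $S^i\setminus S^{i+1}=\{u^i\}$ for $2\le i\le c$.
\end{lemma}

\begin{proof}
Let $y_i$ be the element of $S^i\setminus S^{i+1}$. In a nonzero product of $c$ elements, a subproduct of $i$ consecutive factors does not lie in $S^{i+1}$, since otherwise the whole product lies in $S^{c+1}=\{0\}$. So for $i\ge2$ the subproduct equals $y_i$, and each factor lies in $S\setminus S^2$. Write $y_c=s_1\cdots s_c$. Then $y_i=s_1(s_2\cdots s_i)=s_1y_{i-1}$ for $3\le i\le c$, and $y_2=s_1s_2$. Hence $y_c=s_1^{c-2}y_2=s_1^{c-1}s_2$. As $c-1\ge2$, this product of $c$ elements begins with $s_1s_1$, so $y_2=s_1^2$ and $y_c=s_1^c$. With $u=s_1$, the subproducts $u^i$ of $u^c\neq0$ equal $y_i$.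
\end{proof}

The lemma fails for $c=2$, as the semigroup $\{0,x,y,z\}$ with the single nonzero product $xy=z$ shows. This is one reason why class $2$ is treated separately below.

As in Example~\ref{ex:labels}, each further generator $v$ can be corrected by a power of $u$ so that it almost annihilates the algebra. What remains are products in $Ku^c$, and the following family records them.

\begin{definition}
Let $c\ge3$, let $B\in M_r(K)$, and let $L,R\in K^r$ be row vectors. The algebra $E_c(B,L,R)$ has basis $u,\dots,u^c,x_1,\dots,x_r$ and products $u^iu^j=u^{i+j}$ ($=0$ if $i+j>c$),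
\[
x_ix_j=B_{ij}u^c,\qquad ux_i=L_iu^c,\qquad x_iu=R_iu^c,\qquad u^jx_i=x_iu^j=0\quad(j\ge2).
\]
\end{definition}

Every product of three basis elements involving some $x_i$ is $0$ in both bracketings: either the inner product involves an $x_i$ and lies in $Ku^c$, which annihilates the algebra, or it is $0$ or $u^j$ with $j\ge2$, and the outer factor is an $x_i$. So $E=E_c(B,L,R)$ is associative. We have $E^i=\langle u^i,\dots,u^c\rangle$ for $i\ge2$, so $E$ has class $c$ and coclass $r$, and
\begin{equation}\label{eq:parent}
E/E^c\cong A_{c-1}.
\end{equation}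

Only some triples $(B,L,R)$ come from semigroups. We write $[\,\cdot\,]\in\{0,1\}$ for the truth value of a statement, and use the conventions $u^\infty=0$ and $d+\infty=\infty>c$.

\begin{definition}\label{def:adm}
A triple $(B,L,R)\in M_r(\mathbb Z)\times\mathbb Z^r\times\mathbb Z^r$ is \emph{$c$-admissible} if there are $d_1,\dots,d_r\in\{1,\dots,c-2\}\cup\{\infty\}$ such that
\begin{itemize}
\item $L_i,R_i\in\{0,1\}$ if $d_i=\infty$, and $L_i=R_i=0$ otherwise;
\item $B_{ij}=0$ if $d_i+d_j<c$;
\item if $d_i+d_j\ge c$, then for some $\varepsilon_{ij}\in\{0,1\}$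
\begin{equation}\label{eq:B}
B_{ij}=\varepsilon_{ij}-[d_i=1]\,L_j-[d_j=1]\,R_i-[d_i+d_j=c].
\end{equation}
\end{itemize}
Admissible triples are mapped to $K$ when they are used as parameters of $E_c$.
\end{definition}

\begin{proposition}\label{prop:children}
Let $c\ge3$ and $r\ge1$.
\begin{itemize}
\item[(a)] If $(B,L,R)$ is $c$-admissible, then $E_c(B,L,R)=KS$ for a nilpotent semigroup $S$ of class $c$ and coclass $r$.
\item[(b)] If $S$ is a nilpotent semigroup of class $c$ and coclass $r$ with $|S\setminus S^2|=r+1$, then $KS\cong E_c(B,L,R)$ for a $c$-admissible triple $(B,L,R)$.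
\end{itemize}
\end{proposition}

\begin{proof}
Both parts use one computation. In any algebra $E_c(B,L,R)$, let $d_i\in\{1,\dots,c-2\}\cup\{\infty\}$ and $v_i=x_i+u^{d_i}$. Then $u,\dots,u^c,v_1,\dots,v_r$ is a basis, and for $k\ge1$
\begin{align}
u^kv_j&=u^{k+d_j}+[k=1]L_ju^c,\qquad v_ju^k=u^{k+d_j}+[k=1]R_ju^c,\label{eq:uv}\\
v_iv_j&=u^{d_i+d_j}+\bigl(B_{ij}+[d_i=1]L_j+[d_j=1]R_i\bigr)u^c.\label{eq:vv}
\end{align}

(a) Take the $d_i$ from Definition~\ref{def:adm}. In \eqref{eq:uv}, if $d_j<\infty$ the second terms vanish, and if $d_j=\infty$ the first terms vanish and the products lie in $\{0,u^c\}$. In \eqref{eq:vv}, if $d_i+d_j<c$, then $d_i,d_j$ are finite, so $L_j=R_i=B_{ij}=0$ and $v_iv_j=u^{d_i+d_j}$. If $d_i+d_j\ge c$, then $u^{d_i+d_j}=[d_i+d_j=c]u^c$, and \eqref{eq:B} gives $v_iv_j=\varepsilon_{ij}u^c$. So $S=\{0,u,\dots,u^c,v_1,\dots,v_r\}$ is closed under multiplication, and $KS=E_c(B,L,R)$.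

(b) By \eqref{eq:layers} and Lemma~\ref{lem:spine}, $S=\{0,u,\dots,u^c,v_1,\dots,v_r\}$ with $S^2=\{0,u^2,\dots,u^c\}$. Consider $uv_j\in S^2$. If $uv_j=u^{e}$ with $2\le e\le c-1$, put $d_j=e-1$ and $L_j=0$. Otherwise $uv_j=L_ju^c$ with $L_j\in\{0,1\}$, and we put $d_j=\infty$. In both cases $x_j=v_j-u^{d_j}\in KS$ satisfies $ux_j=L_ju^c$. The products $x_ju$ and $x_ix_j$ lie in $(KS)^2=\langle u^2,\dots,u^c\rangle$, and
\[
u(x_ju)=L_ju^cu=0,\qquad u(x_ix_j)=L_iu^cx_j=0 .
\]
An element of $\langle u^2,\dots,u^c\rangle$ annihilated by $u$ lies in $Ku^c$. So $x_ju=R_ju^c$ and $x_ix_j=B_{ij}u^c$ with $R_j,B_{ij}\in K$, and $u^kx_j=x_ju^k=0$ for $k\ge2$. Hence $KS=E_c(B,L,R)$, and \eqref{eq:uv} and \eqref{eq:vv} apply.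

It remains to use that $v_ju$ and $v_iv_j$ lie in $S$, that is, they are $0$ or a single basis element. If $d_j<\infty$, then $v_ju=u^{d_j+1}+R_ju^c$ with $d_j+1\le c-1$, which forces $R_j=0$. If $d_j=\infty$, then $v_ju=R_ju^c$ forces $R_j\in\{0,1\}$. If $d_i+d_j<c$, then $L_j=R_i=0$ and $v_iv_j=u^{d_i+d_j}+B_{ij}u^c$, which forces $B_{ij}=0$. If $d_i+d_j\ge c$, then $v_iv_j\in S\cap Ku^c$, so $v_iv_j=\varepsilon_{ij}u^c$ with $\varepsilon_{ij}\in\{0,1\}$, and \eqref{eq:vv} gives \eqref{eq:B}.
\end{proof}

For $c\ge2$ let $f(c)=f^{(r)}_K(c)$ be the number of children of $A_{c-1}$ in $\mathcal G_{r,K}$. It is finite, because there are finitely many semigroups with $c+r+1$ elements.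

\begin{corollary}\label{cor:shape}
Let $r\ge1$.
\begin{itemize}
\item[(a)] The vertices of $\mathcal T(A_1)$ are the algebras $KS$ of coclass $r$ with $|S\setminus S^2|=r+1$. For $c\ge3$, the vertices of class $c$ are the children of $A_{c-1}$, and they are the algebras $E_c(B,L,R)$ with $(B,L,R)$ $c$-admissible.
\item[(b)] $\mathcal T(A_1)$ consists of the path $A_1\to A_2\to\cdots$ and leaves attached to it. It is a maximal coclass tree, denoted $\mathcal T^{(r)}_K$.
\item[(c)] $\mathcal T^{(r)}_K$ is weakly virtually periodic if and only if $f$ is eventually periodic. More precisely, $\overline{\mathcal T}(A_l)\cong\overline{\mathcal T}(A_{l+k})$ if and only if $f(c)=f(c+k)$ for all $c\ge l+1$.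
\end{itemize}
\end{corollary}

\begin{proof}
(a) We saw that vertices of $\mathcal T(A_1)$ have $|S\setminus S^2|=r+1$. Conversely, let $KS$ have coclass $r$, class $c$ and $|S\setminus S^2|=r+1$. If $c=1$ then $KS\cong A_1$, and if $c=2$ then $KS/(KS)^2\cong A_1$. If $c\ge3$, then $KS\cong E_c(B,L,R)$ with an admissible triple by Proposition~\ref{prop:children}(b), and its parent is $A_{c-1}$ by \eqref{eq:parent}. All admissible triples occur by Proposition~\ref{prop:children}(a).

(b) By (a), a vertex of class $c\ge2$ has children only if it is $A_c$. So $A_1\to A_2\to\cdots$ is the only infinite path starting at $A_1$. The vertex $A_1$ is a root, because $A_1/A_1^1=0$ has coclass $0\ne r$.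

(c) An isomorphism of rooted trees $\overline{\mathcal T}(A_l)\to\overline{\mathcal T}(A_{l+k})$ maps the unique infinite path from the root to the unique infinite path from the root, and it preserves numbers of children. So $f(c)=f(c+k)$ for $c\ge l+1$. Conversely, by (b) the tree $\overline{\mathcal T}(A_l)$ is determined by the sequence $f(l+1),f(l+2),\dots$.
\end{proof}

\section{Isomorphisms between the algebras \texorpdfstring{$E_c(B,L,R)$}{Ec(B,L,R)}}\label{sec:iso}

To compute $f(c)$ we have to decide which admissible triples give isomorphic algebras. Replacing $x_j$ by $x_j+\gamma_ju^{c-1}$ adds $\gamma_j$ to both $L_j$ and $R_j$ and leaves $B$ unchanged, so only $D=R-L$ matters; note that $x_ju-ux_j=D_ju^c$.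

\begin{lemma}\label{lem:iso}
Let $c\ge3$, $D=R-L$ and $D'=R'-L'$. Then $E_c(B,L,R)\cong E_c(B',L',R')$ if and only if there are $a\in K^*$, $g\in \mathrm{GL}_r(K)$ and a column vector $h\in K^r$ with
\begin{equation}\label{eq:iso}
a^cB=g^\top B'g,\qquad a^cD=aD'g+h^\top(B'^\top-B')g .
\end{equation}
\end{lemma}

\begin{proof}
Write $E$ and $E'$ for the two algebras, with primes on the basis of $E'$. Let $\varphi\colon E\to E'$ be an isomorphism, and write
\[
\varphi(u)=au'+\sum_ih_ix_i'+p_0,\qquad \varphi(x_j)=\alpha_ju'+\sum_kg_{kj}x_k'+p_j,\qquad p_0,p_j\in\langle u'^2,\dots,u'^c\rangle .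
\]
Since $x_jE\subseteq E^c$, we have $\varphi(x_j)u'\in E'^c=Ku'^c$. Modulo $Ku'^c$ this element is $\alpha_ju'^2+p_ju'$. As $c\ge3$, it follows that $\alpha_j=0$ and $p_j=\gamma_ju'^{c-1}+\kappa_ju'^c$. The map induced on $E/E^2$ has a block triangular matrix with diagonal blocks $a$ and $g$, so $a\ne0$ and $g\in \mathrm{GL}_r(K)$.

In $\varphi(u)^c$, terms involving some $x_i'$ vanish because $c\ge3$, and terms involving $p_0$ lie in $E'^{c+1}=0$. So $\varphi(u^c)=a^cu'^c$. The elements $p_0,p_j$ annihilate the $x'_k$, and $p_ip_j=p_0p_j=p_jp_0=0$ for $i,j\ge1$ because $2c-2>c$ and $c+1>c$. Therefore the coefficients of $u'^c$ in $\varphi(x_i)\varphi(x_j)$, $\varphi(u)\varphi(x_j)$ and $\varphi(x_j)\varphi(u)$ are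
\[
\sum_{k,m}g_{ki}B'_{km}g_{mj},\quad a\sum_kL'_kg_{kj}+\sum_{i,k}h_iB'_{ik}g_{kj}+a\gamma_j,\quad a\sum_kR'_kg_{kj}+\sum_{i,k}g_{kj}B'_{ki}h_i+a\gamma_j .
\]
Comparing with $\varphi(B_{ij}u^c)$, $\varphi(L_ju^c)$ and $\varphi(R_ju^c)$ gives, with $\gamma=(\gamma_1,\dots,\gamma_r)$,
\begin{equation}\label{eq:iso3}
a^cB=g^\top B'g,\qquad a^cL=aL'g+h^\top B'g+a\gamma,\qquad a^cR=aR'g+h^\top B'^\top g+a\gamma .
\end{equation}
Subtracting the second equation from the third gives \eqref{eq:iso}.

Conversely, let \eqref{eq:iso} hold. Define $\gamma$ by the second equation of \eqref{eq:iso3}; then the third holds too. Put $w=au'+\sum_ih_ix_i'$, and define a linear map by $\varphi(u^i)=w^i$ and $\varphi(x_j)=\sum_kg_{kj}x_k'+\gamma_ju'^{c-1}$. It respects products of powers of $u$ because $w^{c+1}=0$. It respects $x_ix_j$, $ux_j$ and $x_ju$ by the computation above and \eqref{eq:iso3}. It respects $u^kx_j=x_ju^k=0$ for $k\ge2$ because $w\varphi(x_j)$ and $\varphi(x_j)w$ lie in $Ku'^c$, which $w$ annihilates. The image contains $w^i=a^iu'^i$ for $i\ge3$ and $w^2\in a^2u'^2+Ku'^c$, hence $E'^2$, and $\varphi$ is surjective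 modulo $E'^2$. So $\varphi$ is surjective, hence bijective.
\end{proof}

For pairs $\xi=(B,D)$ and $\xi'=(B',D')$ in $M_r(K)\times K^r$ write $\xi\sim_c\xi'$ if \eqref{eq:iso} is solvable. Let $X_c=X_c^{(r)}\subset M_r(\mathbb Z)\times\mathbb Z^r$ be the finite set of pairs $(B,R-L)$ with $(B,L,R)$ $c$-admissible, mapped to $K$ when needed. Corollary~\ref{cor:shape}(a) and Lemma~\ref{lem:iso} give
\begin{equation}\label{eq:count}
f(c)=|X_c/\!\sim_c|\qquad(c\ge3).
\end{equation}

The class $c$ enters \eqref{eq:iso} only through the scalars $a^c$ and, after division of the second equation by $a$, $a^{c-1}$. To compare the relations $\sim_c$ for different $c$, we let these two scalars vary independently and keep track of the one combination that matters. Let $\Gamma(K)$ be the set of quadruples $\gamma=(s,t,g,h)\in K^*\times K^*\times \mathrm{GL}_r(K)\times K^r$ with the product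
\begin{equation}\label{eq:product}
(s',t',g',h')(s,t,g,h)=\bigl(s's,\ t't,\ g'g,\ h'+\tfrac{t'}{s'}g'h\bigr).
\end{equation}
This is the semidirect product of $K^r$ with $K^*\times K^*\times \mathrm{GL}_r(K)$, where $(s,t,g)$ acts on $K^r$ by the matrix $\frac tsg$. For $\xi=(B,D)$ let $\gamma\xi$ be the unique pair $(B',D')$ with
\begin{equation}\label{eq:action}
sB=g^\top B'g,\qquad tD=D'g+h^\top(B'^\top-B')g .
\end{equation}
This is a group action. The identity $(1,1,I,0)$ acts trivially. Let $\gamma\xi=\xi'$ and $\gamma'\xi'=\xi''$, and put $\Lambda'=B'^\top-B'$, $\Lambda''=B''^\top-B''$. Then $s'sB=(g'g)^\top B''(g'g)$, and $s'\Lambda'=g'^\top\Lambda''g'$ gives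
\[
t'tD=t'D'g+t'h^\top\Lambda'g=D''g'g+h'^\top\Lambda''g'g+\tfrac{t'}{s'}(g'h)^\top\Lambda''g'g ,
\]
which says $(\gamma'\gamma)\xi=\xi''$. Write $\xi\sim_\infty\xi'$ if $\xi$ and $\xi'$ lie in the same orbit. The map $\chi(s,t,g,h)=t^2/s$ is a homomorphism $\Gamma(K)\to K^*$, and we put
\[
\Theta(\xi,\xi')=\{\chi(\gamma):\gamma\in\Gamma(K),\ \gamma\xi=\xi'\}\subseteq K^* .
\]
None of $\Gamma$, $\sim_\infty$, $\chi$, $\Theta$ depends on $c$.

\begin{lemma}\label{lem:theta}
Let $c\ge3$. Then $\xi\sim_c\xi'$ if and only if $\Theta(\xi,\xi')\cap K^{*(c-2)}\ne\emptyset$. In particular $\sim_c$ refines $\sim_\infty$, and $\sim_c$ equals $\sim_\infty$ if $K^{*(c-2)}=K^*$.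
\end{lemma}

\begin{proof}
The triple $(a,g,h)$ solves \eqref{eq:iso} if and only if $(a^c,a^{c-1},g,h/a)$ solves \eqref{eq:action}, and $\chi$ takes the value $a^{c-2}$ on this quadruple. Conversely, let $(s,t,g,h)$ solve \eqref{eq:action} with $t^2/s=a^{c-2}$. For every $\rho\in K^*$ the quadruple $(\rho^2s,\rho t,\rho g,h)$ also solves \eqref{eq:action}. With $\rho=a^{c-1}/t$ we get $\rho t=a^{c-1}$ and $\rho^2s=a^{2c-2}s/t^2=a^c$, so $(a,\rho g,ah)$ solves \eqref{eq:iso}.
\end{proof}

\section{Coclass zero and one}\label{sec:small}

\begin{proof}[Proof of Theorem~\ref{thm:B}]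
Let $r=0$. By \eqref{eq:layers} the first layer of a nonzero $S$ is a single element, so $S$ is monogenic and determined by its class. The graph $\mathcal G_{0,K}$ is a single infinite path, and the subtrees at any two vertices are isomorphic.

Let $r=1$. A semigroup with $|S\setminus S^2|\le1$ has coclass $0$, so $|S\setminus S^2|=2$ by \eqref{eq:layers}. By Corollary~\ref{cor:shape}(a), $\mathcal G_{1,K}=\mathcal T(A_1)$. It has only one maximal infinite path, so it is the only maximal coclass tree. We compute $f(c)$ for $c\ge3$ from \eqref{eq:count}, writing $d=d_1$ and $B=\beta$. Definition~\ref{def:adm} gives the following pairs $(\beta,D)$.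
\begin{itemize}
\item If $d=\infty$, then $\beta=\varepsilon\in\{0,1\}$ and $D=R-L\in\{0,1,-1\}$, in all combinations.
\item If $d<\infty$, then $D=0$, and $\beta=0$ for $2d<c$, $\beta\in\{0,1\}$ for $2d>c$, and $\beta=\varepsilon-1\in\{-1,0\}$ for $2d=c$.
\end{itemize}
For even $c\geq 4$ the value $d=c/2\le c-2$ is allowed. So $X_c=\{0,1\}\times\{0,\pm1\}$ for odd $c$, and $X_c=(\{0,1\}\times\{0,\pm1\})\cup\{(-1,0)\}$ for even $c$.

For $r=1$ the term $B'^\top-B'$ vanishes, and \eqref{eq:iso} reads $a^c\beta=g^2\beta'$, $a^{c-1}D=D'g$ with $a,g\in K^*$. Whether $\beta$ vanishes and whether $D$ vanishes are invariants, and $(\beta,1)\sim_c(\beta,-1)$ via $a=1$, $g=-1$. So $(0,0),(0,1),(1,0),(1,1)$ represent four distinct classes, which cover $\{0,1\}\times\{0,\pm1\}$. For even $c$, the pair $(-1,0)$ can only be equivalent to $(1,0)$, and this holds if and only if $-a^c=g^2$ is solvable, that is, if and only if $-1\in K^{*2}$. Thus for $c\ge3$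
\[
f(c)=\begin{cases}5&\text{if $c$ is even and $-1\notin K^{*2}$,}\\ 4&\text{otherwise.}\end{cases}
\]
Hence $f(c)=f(c+2)$ for $c\ge3$, and Corollary~\ref{cor:shape}(c) gives the claim with $k=2$.
\end{proof}

The quantity $DB^{-1}D^\top=D^2/\beta$ of Section~\ref{sec:example} is defined and nonzero only for the pairs $(1,\pm1)$, where it equals $1$. There is no room for a second value when $r=1$.

\section{The parameter sets depend only on the parity of the class}\label{sec:stable}

For $r=1$ the set $X_c$ depends only on $c\bmod2$. The same holds for all $r$ once $c$ is large: the number of choices for $(d_1,\dots,d_r)$ grows with $c$, but Definition~\ref{def:adm} only sees how the sums $d_i+d_j$ compare with $c$.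

\begin{lemma}\label{lem:stable}
If $c\equiv c'\bmod 2$ and $c,c'\ge2r+4$, then $X_c=X_{c'}$.
\end{lemma}

\begin{proof}
For given $(d_1,\dots,d_r)$, the set of pairs $(B,D)$ allowed by Definition~\ref{def:adm} depends only on its \emph{pattern}: the sets $I_\infty=\{i:d_i=\infty\}$ and $I_1=\{i:d_i=1\}$, and the signs ($+$, $0$ or $-$) of $d_i+d_j-c$ for $i,j\notin I_\infty$. If $i$ or $j$ lies in $I_1$, the sign is negative, since $1+(c-2)<c$. For $i\notin I_\infty\cup I_1$ put $s_i=2d_i-c$. The condition $2\le d_i\le c-2$ says exactly that $s_i\equiv c\bmod 2$ and $|s_i|\le c-4$. The sign of $d_i+d_j-c$ is the sign of $s_i+s_j$, which is determined by the signs of $s_i$ and $s_j$ and by which of $|s_i|<|s_j|$, $|s_i|=|s_j|$, $|s_i|>|s_j|$ holds. List the distinct nonzero values among the $|s_i|$ in increasing order, and replace them by $1,3,5,\dots$ if $c$ is odd and by $2,4,6,\dots$ if $c$ is even, keeping the sign of each $s_i$ and keeping zeros. The pattern does not change. There are at most $r$ such values, so afterwards $|s_i|\le2r$. As $2r\le c-4$ and $2r\le c'-4$, the new $s_i$ are allowed for both $c$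 and $c'$. So the same patterns occur for $c$ and for $c'$.
\end{proof}

\begin{remark}\label{rem:closed}
If $K$ is algebraically closed, then $\sim_c$ equals $\sim_\infty$ for all $c$ by Lemma~\ref{lem:theta}, so $f(c)=f(c+2)$ for $c\ge2r+4$. Any failure of periodicity in $\mathcal T^{(r)}_K$ is caused by the groups $K^{*(c-2)}$.
\end{remark}

\section{The counterexample}\label{sec:counter}

We first extend the pair of Section~\ref{sec:example} to all $r\ge2$ by adjoining generators that annihilate everything.

\begin{lemma}\label{lem:key}
Let $r\ge2$, $\operatorname{char}K\ne2$ and $J=\operatorname{diag}(1,1,0,\dots,0)$. Put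
\[
\xi_1=(J,(1,0,0,\dots,0)),\qquad \xi_2=(J,(1,1,0,\dots,0)).
\]
Then $\xi_1,\xi_2\in X_c$ for all $c\ge3$, and $\Theta(\xi_1,\xi_2)=\{2\}$. So $\xi_1\sim_\infty\xi_2$, and $\xi_1\sim_c\xi_2$ if and only if $2\in K^{*(c-2)}$.
\end{lemma}

\begin{proof}
Both pairs arise from Definition~\ref{def:adm} with all $d_i=\infty$, $(\varepsilon_{ij})=J$, $L=0$ and $R=D$. (For $r=2$ the semigroups are $S_1$ and $S_2$.) As $J$ is symmetric, \eqref{eq:action} reads
\[
sJ=g^\top Jg,\qquad t\,(1,0,0,\dots,0)=(1,1,0,\dots,0)\,g .
\]
One solution is $g=\begin{pmatrix}1&1\\1&-1\end{pmatrix}\oplus I_{r-2}$, $s=t=2$; here $\operatorname{char}K\ne2$ is needed. For an arbitrary solution let $(P\mid Q)$ be the first two rows of $g$, with $P$ of size $2\times2$. Then $g^\top Jg=(P\mid Q)^\top(P\mid Q)$ has upper left block $P^\top P$, so $P^\top P=sI_2$. Hence $P^{-1}=s^{-1}P^\top$ and $PP^\top=sI_2$. The second equation gives $(1,1)P=(t,0)$, so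
\[
t^2=(1,1)PP^\top(1,1)^\top=2s .
\]
Thus $\chi=t^2/s=2$ for every solution. The last statement follows from Lemma~\ref{lem:theta}.
\end{proof}

In characteristic $2$ the equation $t^2=2s$ has no solution with $t\neq0$, so the two algebras are then non-isomorphic for every $c$.

Now we choose the field. It is not enough to control the roots of $2$: for a class $c$ where $\xi_1$ and $\xi_2$ merge, another pair might split, leaving $f(c)$ unchanged. We therefore arrange that for $c-2\in M$ every element of $K$ is a $(c-2)$-th power. Then $\sim_c$ is as coarse as possible and $f(c)$ takes its least possible value. The field $K_M$ has this property by construction, and a degree argument shows that it contains no other roots of $2$ of odd prime degree.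

\begin{lemma}\label{lem:field}
Let $K=K_M$. Then $K^{*\ell}=K^*$ for $\ell\in M$, and $2\notin K^{*q}$ for every odd prime $q\notin M$.
\end{lemma}

\begin{proof}
The first claim holds by definition. For the second, call a subfield of $\mathbb R$ \emph{reachable} if it is the top of a finite tower
\[
\mathbb Q=F_0\subseteq F_1\subseteq\dots\subseteq F_m,\qquad F_{i+1}=F_i(b_i),\quad b_i\in\mathbb R,\quad b_i^{\ell_i}\in F_i,\quad \ell_i\in M .
\]
Two reachable fields lie in a common one, obtained by adjoining the $b_i$ of the second tower successively to the top of the first. So the union of all reachable fields is a field. It is closed under real $\ell$-th roots for $\ell\in M$, hence contains $K$. (It is also contained in $K$, by induction along a tower, since real roots of odd degree are unique.)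

We claim that $[F_{i+1}:F_i]\in\{1,\ell_i\}$. Write $\ell=\ell_i$, $b=b_i$ and assume $b\ne0$. If $X^\ell-b^\ell$ is irreducible over $F_i$, the degree is $\ell$. Otherwise it has a monic factor over $F_i$ of degree $e$ with $0<e<\ell$. All complex roots have absolute value $|b|$, so the constant term $\nu\in F_i\subset\mathbb R$ of the factor satisfies $|\nu|=|b|^e$, and $b^e=\pm\nu\in F_i$. Since $\ell$ is prime, $ex+\ell y=1$ for some integers $x,y$, and $b=(b^e)^x(b^\ell)^y\in F_i$. The degree is then $1$.

So the degree over $\mathbb Q$ of a reachable field is a product of primes in $M$. Let $q$ be an odd prime and $t\in K$ with $t^q=2$. Then $t$ lies in a reachable field $F_m$, and $[\mathbb Q(t):\mathbb Q]=q$ because $X^q-2$ is irreducible by Eisenstein's criterion. Hence $q$ divides $[F_m:\mathbb Q]$, and $q\in M$.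
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Lemma~\ref{lem:stable}, $X_c$ is the same set $X$ for all odd $c\ge2r+4$. Put $n=|X/\!\sim_\infty|$, and let $j$ be so large that $p_j+2\ge2r+4$.

For $c=p_j+2$ we have $K^{*(c-2)}=K^*$ by Lemma~\ref{lem:field}. So $\sim_c$ equals $\sim_\infty$ by Lemma~\ref{lem:theta}, and $f(p_j+2)=n$ by \eqref{eq:count}.

For $c=q_j+2$ we have $q_j\notin M$, so $2\notin K^{*(c-2)}$ by Lemma~\ref{lem:field}. The relation $\sim_c$ refines $\sim_\infty$ by Lemma~\ref{lem:theta}, and by Lemma~\ref{lem:key} it separates the elements $\xi_1\sim_\infty\xi_2$ of $X$. So $f(q_j+2)\ge n+1$.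

Suppose that $\mathcal T^{(r)}_K$ is weakly virtually periodic. By Corollary~\ref{cor:shape}(c) there are $k\ge1$ and $c_0$ with $f(c)=f(c+k)$ for all $c\ge c_0$. Take $j\ge k$ as above with $p_j+2\ge c_0$. Since $k$ divides $j!$, we have $p_j+2\equiv q_j+2\bmod k$, so $f(p_j+2)=f(q_j+2)$. This contradicts $f(p_j+2)=n<f(q_j+2)$.
\end{proof}

The congruences $p_j\equiv q_j\equiv 1\bmod j!$ serve to exclude all periods $k$ with a single field. The field $K_M$ violates (P) for $\theta=2$, since $\{n:2\in K_M^{*n}\}$ contains every $p_j$ and no $q_j$.

\section{Fields over which the tree is periodic}\label{sec:periodic}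

Let $F$ be the prime field of $K$. By Lemma~\ref{lem:theta}, periodicity of $f$ is a question about the sets $\Theta(\xi,\xi')$ for pairs with entries in $F$. In Lemma~\ref{lem:key} this set was a single element of $F$. In general there is a dichotomy: $\Theta(\xi,\xi')$ is either a finite set of algebraic elements, to which (P) applies, or a union of cosets of some $K^{*n}$, in which case periodicity holds for every field.

\begin{proposition}\label{prop:dichotomy}
Let $\xi,\xi'\in M_r(F)\times F^r$ with $\Theta(\xi,\xi')\ne\emptyset$. Then one of the following holds.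
\begin{itemize}
\item[(A)] There is $n\ge1$ with $\Theta(\xi,\xi')K^{*n}=\Theta(\xi,\xi')$.
\item[(B)] $\Theta(\xi,\xi')$ is a finite set of elements algebraic over $F$.
\end{itemize}
\end{proposition}

The difficulty in case (A) is to produce many $K$-points of the stabilizer of $\xi$ without knowing it explicitly. They come from a one-dimensional split torus defined over $F$. We recall the facts on linear algebraic groups that we use. The field $F$ is perfect, so a closed subgroup $H$ of an $F$-group given by equations over $F$ is, with its reduced structure, a smooth $F$-group. Its identity component $H^\circ$ is a connected normal $F$-subgroup of finite index. The image of a connected group under a homomorphism of algebraic groups is a closed connected subgroup, and the closed connected subgroups of the multiplicative group $\mathbb G_m$ are $1$ and $\mathbb G_m$. A \emph{torus} is a group isomorphic to $\mathbb G_m^{\,d}$ over $\overline F$. An $F$-torus is \emph{split} if such an isomorphism exists over $F$, and \emph{anisotropic} if it has no nontrivial \emph{$F$-character}, that is, no nontrivial homomorphism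 to $\mathbb G_m$ defined over $F$.
\begin{itemize}
\item[(T1)] A connected $F$-group has a maximal torus defined over $F$ \cite[18.2]{Borel}.
\item[(T2)] A surjective homomorphism of connected groups maps maximal tori onto maximal tori \cite[11.14]{Borel}.
\item[(T3)] An $F$-torus $Z$ is a product $Z_aZ_d$ of an anisotropic $F$-subtorus $Z_a$ and the maximal $F$-split subtorus $Z_d$ \cite[8.15]{Borel}.
\end{itemize}

\begin{proof}[Proof of Proposition~\ref{prop:dichotomy}]
The product \eqref{eq:product} makes $\Gamma=(\mathbb G_m^2\times \mathrm{GL}_r)\ltimes\mathbb A^r$ a linear algebraic group over $F$, and $\chi$ is an $F$-character of $\Gamma$. For a field $\Omega\supseteq F$ let $\mathrm{Tr}(\Omega)=\{\gamma\in\Gamma(\Omega):\gamma\xi=\xi'\}$ and $H(\Omega)=\{\gamma\in\Gamma(\Omega):\gamma\xi=\xi\}$. Both sets are given by the equations \eqref{eq:action}, which have coefficients in $F$, and $H$ is an $F$-group. If $\gamma_0\in\mathrm{Tr}(\Omega)$, then $\mathrm{Tr}(\Omega)=\gamma_0H(\Omega)$. In particular $\Theta(\xi,\xi')=\chi(\mathrm{Tr}(K))$ is a coset of the subgroup $\chi(H(K))$ of $K^*$.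

\emph{Case $\chi|_{H^\circ}\ne1$.} Then $\chi(H^\circ)=\mathbb G_m$. Let $Z$ be a maximal torus of $H^\circ$ defined over $F$, by (T1). By (T2), $\chi(Z)=\mathbb G_m$. Write $Z=Z_aZ_d$ as in (T3). The $F$-character $\chi$ is trivial on $Z_a$, so it is nontrivial on $Z_d\cong\mathbb G_m^{\,d}$, and therefore on one of the coordinate factors. This gives a homomorphism $\mu\colon\mathbb G_m\to H$ defined over $F$ with $\chi(\mu(z))=z^n$ and $n\ne0$, and after replacing $\mu$ by its inverse, $n\ge1$. Since $\mu(K^*)\subseteq H(K)$, we get $K^{*n}\subseteq\chi(H(K))$, and (A) holds.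

\emph{Case $\chi|_{H^\circ}=1$.} Let $m_0=[H:H^\circ]$. Then $\chi$ factors through a group of order $m_0$, so $\chi^{m_0}-1$ vanishes on $H(\overline F)$. By the Nullstellensatz, a power of $\chi^{m_0}-1$ lies in the ideal generated by the equations of $H$, so $\chi^{m_0}=1$ on $H(\overline K)$ as well. Hence $\chi^{m_0}$ takes a constant value $\lambda$ on the coset $\mathrm{Tr}(\overline K)$. The equations of $\mathrm{Tr}$ have a solution in $K$, so they do not generate the unit ideal, and by the Nullstellensatz $\mathrm{Tr}(\overline F)\ne\emptyset$. Evaluating there gives $\lambda\in\overline F$. Every $\theta\in\Theta(\xi,\xi')$ satisfies $\theta^{m_0}=\lambda$, and (B) holds.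
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}, first statement]
Fix $\xi,\xi'$ with entries in $F$, and let $N(\xi,\xi')$ be the set of $m\ge1$ with $\Theta(\xi,\xi')\cap K^{*m}\ne\emptyset$. We claim that it is eventually periodic. This is trivial if $\Theta(\xi,\xi')=\emptyset$. In case (A), if $\theta=a^mb^n\in\Theta(\xi,\xi')$, then $\theta b^{-n}=a^m\in\Theta(\xi,\xi')$. So $\Theta(\xi,\xi')$ meets $K^{*m}$ if and only if it meets $K^{*m}K^{*n}$. Writing $\gcd(m,n)$ as an integer combination of $m$ and $n$ shows $K^{*m}K^{*n}=K^{*\gcd(m,n)}$, so the condition depends only on $m\bmod n$. In case (B), $N(\xi,\xi')$ is the union of the finitely many sets $\{m:\theta\in K^{*m}\}$, $\theta\in\Theta(\xi,\xi')$, each of which is eventually periodic by (P). This is the only use of (P).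

By Lemma~\ref{lem:stable}, only two sets $X_c$ occur for $c\ge2r+4$, one for each parity. Let $k$ be an even common period of the finitely many sets $N(\xi,\xi')$ with $\xi,\xi'$ in one of them. For large $c$ we have $X_c=X_{c+k}$, and $\sim_c$ and $\sim_{c+k}$ agree on this set by Lemma~\ref{lem:theta}. So $f(c)=f(c+k)$ by \eqref{eq:count}, and Corollary~\ref{cor:shape}(c) applies.
\end{proof}

It remains to verify (P) for the listed fields. Roots of unity never cause a failure.

\begin{lemma}\label{lem:roots}
Let $K$ be any field and $\theta\in K^*$ a root of unity. Then $\{n\ge1:\theta\in K^{*n}\}$ is periodic.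
\end{lemma}

\begin{proof}
If $t^n=\theta$, then $t$ is a root of unity, so we may work in the torsion subgroup of $K^*$. It is the direct sum of its $q$-primary parts $\mu_q$, $q$ prime. Finite subgroups of $K^*$ are cyclic, so $\mu_q$ is either cyclic of finite order $q^{e_q}$ or an increasing union of cyclic groups of unbounded order $q^e$, and in the second case it is divisible. Now $\theta\in K^{*n}$ if and only if each component $\theta_q$ is an $n$-th power in $\mu_q$. This holds automatically if $\mu_q$ is divisible or if $q$ does not divide the order of $\theta$. For the finitely many remaining $q$, the subgroup of $n$-th powers in $\mu_q$ depends only on $\gcd(n,q^{e_q})$. So the product of these $q^{e_q}$ is a period.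
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}, second statement]
Let $\theta\in K^*$ be algebraic over $F$.

If $\operatorname{char}K>0$, then $\theta$ lies in a finite field and is a root of unity, so Lemma~\ref{lem:roots} applies. This includes the finitely generated fields of positive characteristic.

Let $K$ be finitely generated over $\mathbb Q$, and let $\theta$ not be a root of unity. The algebraic closure $F'$ of $\mathbb Q$ in $K$ is a number field, since subextensions of finitely generated field extensions are finitely generated. Any $t\in K$ with $t^n=\theta$ lies in $F'$. If $v(\theta)\ne0$ for the valuation $v$ at some prime ideal of $F'$, then $n$ divides $v(\theta)$. Otherwise $\theta$ and $t$ are units of the ring of integers of $F'$. By Dirichlet's unit theorem the unit group modulo roots of unity is free abelian of finite rank, and $n$ divides every coordinate of the nonzero image of $\theta$. In both cases only finitely many $n$ occur, and a finite set is eventually periodic.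

If $K$ is algebraically closed, then $\theta\in K^{*n}$ for all $n$.

If $K$ is real closed, every element has a root of each odd degree, every positive element has a positive square root, and even powers are nonnegative. So $\theta>0$ is an $n$-th power for all $n$, and $\theta<0$ is an $n$-th power exactly for odd $n$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Borel}
Borel, \emph{Linear Algebraic Groups}.

\bibitem{DE}
Andreas Distler, Bettina Eick, \emph{Coclass theory for nilpotent semigroups via their associated algebras}, arXiv:1208.4383 (2012).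

\end{thebibliography}
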